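# Uniform approximation of free actions by ergodic actions, and why the absence of property (T) is not enough

## 1. Two circles cut and joined

Take the interval $[0,1)$ with Lebesgue measure and cut it into $C_1=[0,\tfrac23)$ and $C_2=[\tfrac23,1)$. Bend each piece into a circle by gluing its ends, so that $C_1$ is a circle of length $\tfrac23$ and $C_2$ a circle of length $\tfrac13$. Fix an irrational $\varepsilon\in(0,\tfrac13)$, and let $T$ move every point by $\varepsilon$ to the right along its own circle. On each circle $T$ is an irrational rotation, since $\varepsilon/\tfrac23$ and $\varepsilon/\tfrac13$ are irrational. So $T$ is ergodic on each circle, no power $T^k$ with $k\ne0$ has a fixed point, and $T$ is not ergodic on $[0,1)$, because $C_1$ is invariant.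

Now let $T'$ be translation by $\varepsilon$ on the single circle $\mathbb R/\mathbb Z=[0,1)$. This is again an irrational rotation, hence ergodic. Compare the two maps. If $x$ is not in the last $\varepsilon$ of $C_1$ or of $C_2$, both maps send $x$ to $x+\varepsilon$. For $x\in[\tfrac23-\varepsilon,\tfrac23)$ the map $T$ wraps back into $[0,\varepsilon)$ while $T'$ goes on into $[\tfrac23,\tfrac23+\varepsilon)$. For $x\in[1-\varepsilon,1)$ it is the other way round. Hence
$$\mu\{x:Tx\ne T'x\}=2\varepsilon .$$
A change on a set of measure $2\varepsilon$ has opened two small windows through which mass leaks between the circles, and that is enough to destroy the invariant set $C_1$.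

We ask how general this is. Let $\Gamma$ be a countable discrete group and $(X,\mu)$ a standard probability space, that is, a standard Borel space with a nonatomic Borel probability measure. Let $\mathrm{Aut}(X,\mu)$ be the group of measure-preserving automorphisms, two being identified if they agree almost everywhere. Let $A(\Gamma,X,\mu)$ be the space of measure-preserving actions, i.e. of homomorphisms $a:\Gamma\to\mathrm{Aut}(X,\mu)$.

**Definition (uniform topology).** On $\mathrm{Aut}(X,\mu)$ put $d_u(S,T)=\mu\{x:Sx\neq Tx\}$. In $A(\Gamma,X,\mu)$, $a_n\to a$ uniformly if $d_u(a_n(\gamma),a(\gamma))\to0$ for every $\gamma\in\Gamma$. With an enumeration $\Gamma=\{\gamma_1,\gamma_2,\dots\}$ this is the topology of the metric $\sum_i2^{-i}d_u(a(\gamma_i),b(\gamma_i))$.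

Since $d_u$ is invariant under left and right multiplication, the triangle inequality through $ST'$ gives
$$d_u(SS',TT')\le d_u(S,T)+d_u(S',T'). \tag{1}$$
So in the example $d_u(T^k,T'^k)\le 2|k|\varepsilon$.

**Definition (free, ergodic).** An action $a$ is *free* if for every $\gamma\ne e$ we have $a(\gamma)x\ne x$ for almost every $x$. It is *ergodic* if every $a$-invariant measurable set has measure $0$ or $1$.

In the example the map and the quality of approximation were tied to the same $\varepsilon$. The question fixes the action first and then asks for arbitrarily good approximation. It is known that such approximation is impossible when $\Gamma$ has Kazhdan's property (T), and possible, for example, for groups of the form $\mathbb Z*H$. This leads to a question whose source is Peter Burton, "Topology and convexity in the space of actions modulo weak equivalence", arXiv:1501.04079 (2015): *if $\Gamma$ does not have property (T), can every free action of $\Gamma$ be approximated in the uniform topology by ergodic actions?*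

The answer is no. We shall see that $\Gamma=\mathrm{SL}_3(\mathbb Z)\times\mathbb Z$ lacks (T) and has a free action with just two ergodic components, one of measure $\tfrac23$ and one of measure $\tfrac13$, that has a uniform neighborhood containing no ergodic action. After that come a more general obstruction, two classes of groups where approximation is possible, and an exact answer for (T)-by-amenable groups. None of this is a classification of all groups.

**Conventions.** Null sets are ignored. A homomorphism from a countable group to $\mathrm{Aut}(X,\mu)$ is realized by Borel automorphisms of an invariant conull Borel set, with the group law holding everywhere. If two actions $a,b$ of $\Gamma$ are considered together, we do this for the action of $\Gamma*\Gamma$ that they define, so both live on the same conull set.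

## 2. Kazhdan pairs and Bernoulli shifts

**Definition (Kazhdan pair).** A finite set $K\subset\Lambda$ and $\kappa>0$ form a *Kazhdan pair* for the countable group $\Lambda$ if every unitary representation $\pi$ of $\Lambda$ that has a unit vector $\xi$ with $\max_{s\in K}\|\pi(s)\xi-\xi\|<\kappa$ has a nonzero invariant vector. A countable group has property (T) iff it has a Kazhdan pair.

*A finite group $\Lambda$ has (T)*, with pair $(\Lambda,1)$: if $\|\pi(s)\xi-\xi\|<1$ for all $s$, then the average of the vectors $\pi(s)\xi$ is invariant and at distance less than $1$ from the unit vector $\xi$, so it is nonzero. *The group $\mathbb Z$ does not have (T)*: in $\ell^2(\mathbb Z)$ the unit vector $\xi_n=n^{-1/2}1_{\{0,\dots,n-1\}}$ satisfies $\|k\cdot\xi_n-\xi_n\|^2=2|k|/n$ for $|k|\le n$, which tends to $0$, while a translation-invariant vector in $\ell^2(\mathbb Z)$ is $0$. With Følner sets in place of intervals, the same computation shows that no infinite amenable group has (T). Property (T) passes to quotients, because a representation of a quotient is a representation of the group. We use the textbook fact that $\mathrm{SL}_3(\mathbb Z)$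 has (T).

The definition produces *some* invariant vector. The next lemma says that one can be found close to $\xi$.

**Lemma A.** Let $(K,\kappa)$ be a Kazhdan pair for $N$, let $\pi$ be a unitary representation of $N$, and let $P$ be the orthogonal projection onto the invariant vectors. Then for every vector $\xi$
$$\|\xi-P\xi\|\le\frac1\kappa\max_{s\in K}\|\pi(s)\xi-\xi\| .\tag{2}$$

*Proof.* Put $\eta=\xi-P\xi$ and suppose $\eta\neq0$. The space of invariant vectors is an invariant subspace, so its orthogonal complement is one too, and the complement contains no nonzero invariant vector. Applying the definition to this subrepresentation and to the unit vector $\eta/\|\eta\|$, we get $\max_{s\in K}\|\pi(s)\eta-\eta\|\ge\kappa\|\eta\|$. Since $P\xi$ is fixed by every $\pi(s)$, we have $\pi(s)\eta-\eta=\pi(s)\xi-\xi$. $\square$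

The *Bernoulli shift* of $\Gamma$ is the action on $[0,1]^\Gamma$, with product Lebesgue measure, given by $(\gamma y)(h)=y(\gamma^{-1}h)$.

**Lemma B.** Let $\Gamma$ be infinite. The Bernoulli shift of $\Gamma$ on $[0,1]^\Gamma$ is free, and every infinite subgroup $L\le\Gamma$ acts on it ergodically.

*Proof.* If $\gamma\ne e$ and $\gamma y=y$, then $y(e)=y(\gamma^{-1})$. These are two independent uniform coordinates, so this happens with probability $0$.

Write $m$ for the product measure. Let $E$ be $L$-invariant and $\epsilon>0$. Choose a set $E'$ that depends only on the coordinates in a finite set $F\subset\Gamma$, with $m(E\triangle E')<\epsilon$. The elements $l$ with $lF\cap F\neq\emptyset$ lie in the finite set $FF^{-1}$, so some $l\in L$ has $lF\cap F=\emptyset$. The set $lE'$ depends only on the coordinates in $lF$, so $m(E'\cap lE')=m(E')^2$. Since $E=E\cap lE$, we have $|m(E)-m(E'\cap lE')|\le2\epsilon$, and also $|m(E)^2-m(E')^2|\le2\epsilon$. So $|m(E)-m(E)^2|\le4\epsilon$ for every $\epsilon$, and $m(E)\in\{0,1\}$. $\square$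

## 3. Rounding an almost invariant set, and where this stops for $N\times\mathbb Z$

Let us first see why (T) obstructs approximation. Let $N$ have Kazhdan pair $(K,\kappa)$, let $a$ be an action of $N$ with an invariant set $X_1$, $0<\mu(X_1)<1$, and let $b$ be another action with $d=\max_{s\in K}d_u(a(s),b(s))$. Let $N$ act on $L^2(X,\mu)$ through $b$, by $\pi_b(n)f=f\circ b(n)^{-1}$. For $s\in K$ a point of $b(s)X_1\setminus a(s)X_1$ has the form $b(s)x$ with $b(s)x\ne a(s)x$, so this set has measure at most $d$. As $\mu(b(s)X_1)=\mu(a(s)X_1)$ and $a(s)X_1=X_1$,
$$\|\pi_b(s)1_{X_1}-1_{X_1}\|^2=\mu(b(s)X_1\triangle X_1)\le2d .$$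
By (2) there is a $b(N)$-invariant function $f$ with $\|f-1_{X_1}\|^2\le2d/\kappa^2$. Round it: $W=\{\operatorname{Re}f>\tfrac12\}$ is $b(N)$-invariant, and $|f-1_{X_1}|\ge\tfrac12$ on $W\triangle X_1$, so $\mu(W\triangle X_1)\le8d/\kappa^2$. If $8d/\kappa^2<\min(\mu(X_1),1-\mu(X_1))$, then $0<\mu(W)<1$ and $b$ is not ergodic. So for a group with (T), no non-ergodic action is a uniform limit of ergodic ones.

Now let $\Gamma=N\times\mathbb Z$, with $N$ infinite and having (T). Start with an action $a$ of $\Gamma$ with invariant set $X_1$, let $b$ be close, and run the same argument for the subgroup $N$. We again get a $b(N)$-invariant set $W$ close to $X_1$. To contradict ergodicity of $b$ we would need $W$ to be invariant under $b(\mathbb Z)$ as well. For $g\in\mathbb Z$ the set $b(g)W$ is again $b(N)$-invariant, because $b(g)$ commutes with $b(N)$. For each fixed $g$ it is close to $W$ if $b(g)$ is close to $a(g)$. But there may be many $b(N)$-invariant sets close to $W$, and nothing forces $b(g)W=W$. This is exactly where the argument stops.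

It stops for a good reason, which the two circles show. Let $Y=[0,1]^N$ with the Bernoulli shift of $N$, let $X=Y\times[0,1)$, and with $T,T'$ from Section 1 put
$$a(n,k)(y,t)=(ny,T^kt),\qquad b(n,k)(y,t)=(ny,T'^kt).$$
The action $a$ is free: if $n\ne e$ the $Y$-coordinate moves almost surely, and if $n=e$, $k\ne0$, then $T^k$ has no fixed points. It has the invariant set $X_1=Y\times C_1$. Since $a$ and $b$ agree on $N$, the rounding argument gives simply $W=X_1$. Yet $b$ is ergodic: if $E$ is $b$-invariant, then for almost every $t$ its section in $Y$ is $N$-invariant, hence null or conull, so $E=Y\times E'$ with $E'$ invariant under $T'$, and $E'$ is null or conull. The generator $b(e,1)$ does move $W$, because the $N$-invariant sets $Y\times E'$ form a continuum.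

So the action $a$ must be chosen with care: $N$ itself should act ergodically on $X_1$. Then we need more than a $b(N)$-invariant set near $X_1$. We need a $b(N)$-invariant set $W$ *on which $b(N)$ is ergodic*. Two $b(N)$-invariant sets that meet $W$ in positive measure can then no longer differ on $W$. The Hilbert space $L^2(X,\mu)$ does not see the ergodicity of $a(N)$ on $X_1$. We shall replace it by one in which an invariant vector is a map that carries the action $a|_N$ to the action $b|_N$.

## 4. Invariant functions on an equivalence relation, and the intertwiner they define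

Suppose that $a$ and $b$ are close. The identity map is then *almost* an intertwiner of $a$ and $b$: it satisfies $\mathrm{id}\circ a(s)=b(s)\circ\mathrm{id}$ off a small set. Its graph is the diagonal $\Delta\subset X\times X$. We want to apply (2) to $1_\Delta$, and the null set $\Delta\subset X\times X$ becomes a unit vector if we count along orbits instead of integrating.

Let $H$ be the countable group generated by $a(\Gamma)$ and $b(\Gamma)$, acting on a common conull Borel set, and let $R=\{(x,hx):h\in H\}$ be its orbit equivalence relation. For Borel $A\subset R$ put $A_x=\{y:(x,y)\in A\}$, $A^y=\{x:(x,y)\in A\}$ and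
$$M(A)=\int|A_x|\,d\mu(x).$$
For instance, the graph of an element of $H$ has $M$-measure $1$.

**Lemma C.** Also $M(A)=\int|A^y|\,d\mu(y)$. The projections of $A$ to either coordinate are Borel, and they are null if $M(A)=0$.

*Proof.* Enumerate $H=\{h_1,h_2,\dots\}$. Let $A_i$ be the set of $x$ with $(x,h_ix)\in A$ and $h_jx\ne h_ix$ for all $j<i$. These are Borel sets, and $A$ is the disjoint union of the sets $\{(x,h_ix):x\in A_i\}$. Therefore $|A_x|=\sum_i1_{A_i}(x)$ and $|A^y|=\sum_i1_{h_iA_i}(y)$. Both integrals equal $\sum_i\mu(A_i)=\sum_i\mu(h_iA_i)$. The projections are $\bigcup_iA_i$ and $\bigcup_ih_iA_i$. $\square$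

**Lemma D (intertwiner).** Let $a,b\in A(\Gamma,X,\mu)$ and let $N\le\Gamma$ be a subgroup. With $R$ and $M$ as above, let $\Gamma$ act on $L^2(R,M)$ by
$$(\gamma\cdot f)(x,y)=f\big(a(\gamma)^{-1}x,\,b(\gamma)^{-1}y\big),$$
and let $\Delta$ be the diagonal.

1. This is a unitary representation, $\|1_\Delta\|=1$, and $\|\gamma\cdot1_\Delta-1_\Delta\|^2=2d_u(a(\gamma),b(\gamma))$.
2. Suppose that $f$ is an $N$-invariant vector with $\|f-1_\Delta\|\le\delta$. Then there are an $a(N)$-invariant Borel set $X_0$, a $b(N)$-invariant Borel set $Y_0$ and a measure-preserving Borel bijection $\varphi:X_0\to Y_0$ with $\varphi a(n)=b(n)\varphi$ for all $n\in N$. Moreover there is a set $G\subset X_0$ with $\mu(X\setminus G)\le8\delta^2$.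

*Proof.* **Part 1: the representation.** Let $S=a(\gamma)$ and $T=b(\gamma)$. If $x$ and $y$ lie in the same class of $R$, so do $Sx$ and $Ty$. Hence $(x,y)\mapsto(Sx,Ty)$ is a Borel automorphism of $R$. It maps $A$ to a set whose section at $x$ is $T(A_{S^{-1}x})$, and $\int|A_{S^{-1}x}|\,d\mu(x)=M(A)$. So $M$ is preserved and the representation is unitary. Clearly $M(\Delta)=1$. The function $\gamma\cdot1_\Delta$ is the indicator of $\gamma\Delta=\{(Sz,Tz):z\in X\}$, which has measure $1$. The part of $\gamma\Delta$ off $\Delta$ is $\{(Sz,Tz):Sz\ne Tz\}$, of measure $d_u(S,T)$. As $M(\Delta)=M(\gamma\Delta)$, the set $\Delta\setminus\gamma\Delta$ has the same measure, and the formula follows.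

**Part 2, step 1: make $f$ invariant everywhere.** Choose a Borel representative of $f$. The set of $(x,y)\in R$ at which $f(a(n)^{-1}x,b(n)^{-1}y)\ne f(x,y)$ for some $n\in N$ is $M$-null, because $N$ is countable. By Lemma C its projection to $X$ is null, and so is the union of the translates of this projection under the countable group $H$. Discard this $R$-invariant null set. Now $f$ is invariant under all maps $(a(n),b(n))$ at every point of $R$.

**Step 2: round $f$ to a set.** Let $B=\{\operatorname{Re}f>\tfrac12\}\subset R$, which is invariant under all $(a(n),b(n))$, $n\in N$. On $\Delta\setminus B$ we have $|f-1|\ge\tfrac12$, and on $B\setminus\Delta$ we have $|f|>\tfrac12$. Hence $\tfrac14M(B\triangle\Delta)\le\|f-1_\Delta\|^2$, that is,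
$$M(B\triangle\Delta)\le4\delta^2. \tag{3}$$

**Step 3: read off a bijection.** Keep the points of $B$ that are alone in their row and in their column:
$$B'=\{(x,y)\in B:\ |B_x|=1,\ |B^y|=1\}.$$
Let $X_0,Y_0$ be its projections, and let $\varphi(x)$ be the unique $y$ with $(x,y)\in B$, for $x\in X_0$. By the definition of $B'$ the map $\varphi:X_0\to Y_0$ is a bijection with graph $B'$. In the notation of Lemma C, $\varphi=h_i$ on the set $B'_i$, these sets partition $X_0$, and their images partition $Y_0$. So $X_0,Y_0$ and $\varphi$ are Borel and $\varphi$ preserves $\mu$.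

**Step 4: the intertwining relation.** Let $(x,y)\in B'$ and $n\in N$. Then $(a(n)x,b(n)y)\in B$. If $(a(n)x,y')\in B$, apply $(a(n),b(n))^{-1}$: $(x,b(n)^{-1}y')\in B$, so $y'=b(n)y$. In the same way, $(x',b(n)y)\in B$ implies $x'=a(n)x$. Thus $(a(n)x,b(n)y)\in B'$. This says that $X_0$ is $a(N)$-invariant, $Y_0$ is $b(N)$-invariant, and $\varphi(a(n)x)=b(n)\varphi(x)$.

**Step 5: $X_0$ is large.** Let $G=\{x:B_x=\{x\}=B^x\}$. Then $G\subset X_0$ (and $\varphi$ is the identity on $G$). If $x\notin G$, then $(x,x)\notin B$, or $(x,y)\in B$ for some $y\ne x$, or $(y,x)\in B$ for some $y\neq x$. The three sets of such $x$ have measure at most $M(\Delta\setminus B)$, $M(B\setminus\Delta)$ and $M(B\setminus\Delta)$, where the last bound counts $M$ by columns. With (3), $\mu(X\setminus G)\le2M(B\triangle\Delta)\le8\delta^2$. $\square$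

## 5. The group $\mathrm{SL}_3(\mathbb Z)\times\mathbb Z$

**Theorem 1.** Let $N=\mathrm{SL}_3(\mathbb Z)$ with Kazhdan pair $(K,\kappa)$, and let $\Gamma=N\times\mathbb Z$. Let $Y=[0,1]^\Gamma$ with product Lebesgue measure and the Bernoulli shift of $\Gamma$. Let $X=Y\times\{1,2\}$, where $\{1,2\}$ carries weights $\tfrac23,\tfrac13$ and the trivial $\Gamma$-action, and let $a$ be the resulting action. Then $\Gamma$ does not have (T), $a$ is free, and no $b\in A(\Gamma,X,\mu)$ with
$$\max_{s\in K}d_u(a(s),b(s))<\kappa^2/24$$
is ergodic. Hence $a$ is not a uniform limit of ergodic actions.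

*Proof.* $\Gamma$ has the quotient $\mathbb Z$, which lacks (T), so $\Gamma$ lacks (T). The action $a$ is free by Lemma B. Let $X_1=Y\times\{1\}$, an $a$-invariant set of measure $\tfrac23$. By Lemma B the infinite subgroup $N$ acts ergodically on $X_1$ through $a$. Let $b$ be as in the statement and put $d=\max_{s\in K}d_u(a(s),b(s))$.

**Step 1: find the intertwiner.** The purpose is to get $X_0$ and $\varphi$ with $X_0$ meeting $X_1$. Restrict the representation on $L^2(R,M)$ to $N$ and let $P$ be the projection onto the $N$-invariant vectors. By (2) and Lemma D(1),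
$$\|1_\Delta-P1_\Delta\|\le\frac1\kappa\max_{s\in K}\|s\cdot1_\Delta-1_\Delta\|=\frac{\sqrt{2d}}{\kappa}.$$
So Lemma D(2) applies to $f=P1_\Delta$ with $\delta^2=2d/\kappa^2$, and
$$\mu(X\setminus G)\le\frac{16d}{\kappa^2}<\frac23=\mu(X_1).$$
Therefore $\mu(X_0\cap X_1)\ge\mu(G\cap X_1)>0$.

**Step 2: carry the ergodic set $X_1$ over to $b$.** The set $X_0\cap X_1$ is $a(N)$-invariant and of positive measure in $X_1$, where $a(N)$ is ergodic. So $X_1\subset X_0$ up to a null set: the intertwiner is defined on *all* of $X_1$. Put $W=\varphi(X_1)$. Since $\varphi$ is measure-preserving and intertwines $a|_N$ with $b|_N$, the set $W$ is $b(N)$-invariant and $\mu(W)=\tfrac23$. Moreover $b(N)$ is ergodic on $W$, because for a $b(N)$-invariant $E\subset W$ the set $\varphi^{-1}(E)\subset X_1$ is $a(N)$-invariant, hence null or conull in $X_1$.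

**Step 3: $W$ is invariant under all of $b(\Gamma)$.** Let $g\in\Gamma$. For $n\in N$ we have $b(n)b(g)W=b(g)b(g^{-1}ng)W=b(g)W$ since $N$ is normal, so $b(g)W$ is $b(N)$-invariant. Also $\mu(W\cap b(g)W)\ge\tfrac23+\tfrac23-1>0$. Thus $W\cap b(g)W$ is a $b(N)$-invariant subset of $W$ of positive measure, and by ergodicity it is all of $W$. So $W\subset b(g)W$, and since the measures agree, $b(g)W=W$.

Hence $W$ is a $b(\Gamma)$-invariant set of measure $\tfrac23$, and $b$ is not ergodic. $\blacksquare$

Step 3 uses no closeness of $b(g)$ to $a(g)$ for $g\notin N$: the neighborhood only constrains $b$ on $K\subset N$. The weight $\tfrac23>\tfrac12$ makes the overlap automatic. In the example of Section 3 it is Step 2 that is missing, because there $a(N)$ is not ergodic on $X_1$.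

## 6. Relative property (T) and subgroups that meet their conjugates in infinite sets

The proof used (T) of $N$ only for an $N$-invariant vector near $1_\Delta$, and normality only to have a common group under which $W$ and $b(g)W$ are both invariant. Both uses can be weakened.

**Definition (relative property (T)).** For $N\le\Gamma$, the pair $(\Gamma,N)$ has *relative property (T)* if for every $\delta>0$ there are a finite $K\subset\Gamma$ and $\varepsilon>0$ such that in any unitary representation of $\Gamma$, every unit vector $\xi$ with $\|\pi(k)\xi-\xi\|<\varepsilon$ for all $k\in K$ is within $\delta$ of an $N$-invariant vector.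

For countable groups this is equivalent to the definition via almost invariant vectors (P. Jolissaint, *Enseign. Math.* 51 (2005)). It holds whenever $N$ has (T): if $(K,\kappa)$ is a Kazhdan pair for $N$, Lemma A shows that $K$ and $\varepsilon=\kappa\delta$ work. Put
$$Q_N=\{g\in\Gamma:\ |N\cap gNg^{-1}|=\infty\}.$$
If $N$ is infinite and normal, or infinite and commensurated (all $N\cap gNg^{-1}$ have finite index in $N$), then $Q_N=\Gamma$. At the other extreme, take $\Gamma=\mathrm{SL}_3(\mathbb Z)*\mathbb Z$ and $N=\mathrm{SL}_3(\mathbb Z)$. If $g\notin N$, write $g=n_0wn_1$ with $n_0,n_1\in N$ and $w$ a reduced word that begins and ends with a letter from $\mathbb Z$. For $e\ne n\in N$ the word $wnw^{-1}$ is reduced of length at least $3$, so it is not in $N$. Hence $N\cap wNw^{-1}$ is trivial, and so is its conjugate $N\cap gNg^{-1}$. Thus $Q_N=N$, which does not generate $\Gamma$.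

**Theorem 2.** Suppose that $(\Gamma,N)$ has relative (T), $N$ is infinite, and $Q_N$ generates $\Gamma$ (for instance $N$ infinite and normal, or infinite and commensurated). Let $a\in A(\Gamma,X,\mu)$ have an invariant set $X_1$ with $\tfrac12<\mu(X_1)<1$ such that every infinite subgroup of $N$ acts ergodically on $X_1$. Then $a$ has a uniform neighborhood in which every $b$ has an invariant set of measure exactly $\mu(X_1)$. In particular no $b$ in it is ergodic. If $N$ has (T) with Kazhdan pair $(K,\kappa)$, the neighborhood $\{b:\max_{s\in K}d_u(a(s),b(s))<\kappa^2\mu(X_1)/16\}$ works. Free actions $a$ of this kind always exist, so for such $\Gamma$ not every free action is a uniform limit of ergodic ones.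

*Proof.* **Step 1: existence.** Take the Bernoulli shift on $[0,1]^\Gamma$ times the trivial action on two points of weights $\tfrac23,\tfrac13$, and let $X_1$ be the part over the first point. By Lemma B this action is free and every infinite subgroup of $\Gamma$ is ergodic on $X_1$.

**Step 2: an intertwiner defined on $X_1$.** Choose $\delta>0$ with $8\delta^2<\mu(X_1)$, let $K,\varepsilon$ be as in the definition of relative (T), and let $b$ satisfy $2d_u(a(k),b(k))<\varepsilon^2$ for $k\in K$. By Lemma D(1) the unit vector $1_\Delta$ is moved by less than $\varepsilon$ by each $k\in K$, so it is within $\delta$ of an $N$-invariant vector $f$. Lemma D(2) gives $X_0,\varphi,G$ with $\mu(X\setminus G)\le8\delta^2<\mu(X_1)$. If $N$ has (T) with Kazhdan pair $(K,\kappa)$ and $d=\max_{s\in K}d_u(a(s),b(s))<\kappa^2\mu(X_1)/16$, use $f=P1_\Delta$ as in Theorem 1 instead, which gives $\mu(X\setminus G)\le16d/\kappa^2<\mu(X_1)$. In both cases $X_0\cap X_1$ contains $G\cap X_1$, so it has positive measure. It is $a(N)$-invariant, and the infinite group $N$ is ergodic on $X_1$. So $X_1\subset X_0$ up to a null set.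

**Step 3: transport.** Put $W=\varphi(X_1)$. It is $b(N)$-invariant and $\mu(W)=\mu(X_1)$. For every infinite $L\le N$, $b(L)$ is ergodic on $W$, since $\varphi$ carries $a(L)$ on $X_1$ to $b(L)$ on $W$.

**Step 4: invariance of $W$ under $b(\Gamma)$.** Let $g\in Q_N$ and let $L=N\cap gNg^{-1}$, an infinite subgroup of $N$. The set $W$ is $b(N)$-invariant and $b(g)W$ is $b(gNg^{-1})$-invariant, so $W\cap b(g)W$ is $b(L)$-invariant. Its measure is at least $2\mu(X_1)-1>0$. By ergodicity of $b(L)$ on $W$ we get $W\subset b(g)W$, and equality of measures gives $b(g)W=W$. The elements $g$ with $b(g)W=W$ form a subgroup that contains the generating set $Q_N$. So $W$ is $b(\Gamma)$-invariant of measure $\mu(X_1)\in(\tfrac12,1)$. $\blacksquare$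

With $N=\Gamma$ this covers infinite groups with (T). Here are groups without (T) to which it applies.

- $\Lambda\times H$ with $\Lambda$ infinite with (T), $H$ without (T), and $N=\Lambda$. The quotient $H$ shows that (T) fails.
- $\mathbb Z^2\rtimes\mathrm{SL}_2(\mathbb Z)$ with $N=\mathbb Z^2$, where relative (T) is due to Kazhdan and Margulis. The group has the quotient $\mathrm{SL}_2(\mathbb Z)$, which has a free subgroup of finite index. Since (T) passes to finite-index subgroups and to quotients, and the free group maps onto $\mathbb Z$, the group lacks (T).
- $\mathrm{SL}_3(\mathbb Z)*_C(C\times\mathbb Z)$ with $C\le\mathrm{SL}_3(\mathbb Z)$ infinite cyclic and $N=\mathrm{SL}_3(\mathbb Z)$. Clearly $N\subset Q_N$. If $g\in C\times\mathbb Z$, then $gCg^{-1}=C$, so $N\cap gNg^{-1}\supset C$ is infinite. Thus $Q_N\supset N\cup(C\times\mathbb Z)$ generates. The homomorphism that kills $\mathrm{SL}_3(\mathbb Z)$ and maps $C\times\mathbb Z$ to its second factor is well defined, since both parts kill $C$. It is onto $\mathbb Z$, so the group lacks (T).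

The hypothesis on $Q_N$ cannot be dropped. The group $\mathrm{SL}_3(\mathbb Z)*\mathbb Z$ contains the infinite group $\mathrm{SL}_3(\mathbb Z)$ with (T), but every free action of it is a uniform limit of ergodic ones, by the next theorem.

## 7. Free products with an infinite factor

**Theorem 3.** Let $\Gamma=A*B$ with $A$ infinite and $B$ nontrivial. Then every free action of $\Gamma$ is a uniform limit of ergodic actions.

In a free product we may keep the action on $A$ and conjugate the action on $B$ by any $T\in\mathrm{Aut}(X,\mu)$, and the result is still an action of $\Gamma$. If $T$ is the identity off a small set $S$, the new action is close to the old one. The invariant sets of the new action are unions of ergodic components of $a(A)$. So $T$ must be chosen such that an element of $B$ ties all these components together, although $T$ moves only points of $S$. The plan is to let $T$ send the points of $S$ to "random" components, independently of the component to which the element of $B$ takes them. A set that is a union of components then has an indicator function that is independent of itself.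

To name the components, let $D:X\to Y$ be the ergodic decomposition of $a(A)$. Concretely, take countably many $a(A)$-invariant Borel sets $E_i$ that are dense, up to $\mu$, among all $a(A)$-invariant sets, and put $D(x)=(1_{E_i}(x))_i\in Y=\{0,1\}^{\mathbb N}$. Then every $a(A)$-invariant function is a.e. a Borel function of $D$. If $A=N$ acts on $Y_0\times[0,1)$ through an ergodic action on $Y_0$, one may take $D(y,t)=t$. We disintegrate $\mu=\int\mu_y\,d\nu(y)$ over $D$, where $\nu=D_*\mu$. We use Rokhlin's theorem in this form.

**Rokhlin's theorem.** Let $(S,m)$ be a standard probability space, $p:S\to Y$ a measurable map to a standard Borel space with law $\rho=p_*m$, and suppose that almost all fiber measures of $p$ are nonatomic. Then there is an isomorphism of $(S,m)$ with $(Y\times[0,1],\rho\times\lambda)$ that carries $p$ to the projection to $Y$.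

*Proof of Theorem 3.* Let $a$ be free, $\epsilon\in(0,1)$, $e\ne\beta\in B$, and write $\sigma=a(\beta)$ and $D_\pm=D\circ\sigma^{\pm1}$.

**Step 0: all fiber measures are nonatomic.** This makes Rokhlin's theorem available. For each $\alpha\in A$ we have $D\circ a(\alpha)=D$ a.e., so by uniqueness of disintegrations $\mu_y$ is $a(A)$-invariant for almost every $y$. Since $a$ is free, there is an invariant conull set on which $A$ acts freely, and almost every $\mu_y$ is carried by it. An atom of $\mu_y$ there would have an infinite $A$-orbit consisting of atoms of the same mass, which is impossible. So almost every $\mu_y$ is nonatomic. Let $S'$ be a set of positive measure. The fiber measures of $D|_{S'}$ are the normalized restrictions of the $\mu_y$ to $S'$, for those $y$ with $\mu_y(S')>0$, so they are nonatomic. The fiber measures of $D_\pm$ on $X$ are $(\sigma^{\mp1})_*\mu_y$, because $\sigma$ preserves $\mu$, and the same argument applies to $D_\pm|_{S'}$.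

**Step 1: a Borel set $V$ with $V\cap\sigma V=\emptyset$ and $V\cup\sigma V\cup\sigma^{-1}V=X$.** We need a region whose points are moved out of it by $\sigma^{\pm1}$, but whose three translates see all of $X$. Let $(U_i)$ be a countable family of Borel sets, closed under complements and separating points. Since $\sigma x\ne x$ almost everywhere, for almost every $x$ some $U_i$ contains $x$ but not $\sigma x$. So the sets $U_i\setminus\sigma^{-1}U_i$ cover $X$. Each of them is disjoint from its image under $\sigma$, because that image lies outside $U_i$. Making them disjoint we get a partition $X=\bigsqcup_{n\ge1}P_n$ with $P_n\cap\sigma P_n=\emptyset$. Put $V_0=\emptyset$,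
$$V_n=V_{n-1}\cup Q_n,\qquad Q_n=P_n\setminus(\sigma V_{n-1}\cup\sigma^{-1}V_{n-1}),\qquad V=\bigcup_nV_n .$$
By induction $V_n\cap\sigma V_n=\emptyset$. Indeed, $V_{n-1}\cap\sigma V_{n-1}=\emptyset$ by induction, $Q_n\cap\sigma V_{n-1}=\emptyset$ by construction, $\sigma Q_n\cap V_{n-1}=\sigma(Q_n\cap\sigma^{-1}V_{n-1})=\emptyset$ by construction, and $Q_n\cap\sigma Q_n\subset P_n\cap\sigma P_n=\emptyset$. As the $V_n$ increase, $V\cap\sigma V=\emptyset$. If $x\in P_n\setminus V$, then $x\notin Q_n$, so $x\in\sigma V\cup\sigma^{-1}V$. In particular $\mu(V)>0$.

**Step 2: a small set $S\subset V$ that meets the same components as $V$.** Precisely, we want $0<\mu(S)\le\epsilon$ and, for each $D_j\in\{D,D_+,D_-\}$, that the measures $(D_j)_*(\mu|_S)$ and $(D_j)_*(\mu|_V)$ have the same null sets. By Step 0 and Rokhlin's theorem, $V$ with normalized measure and the map $D_j$ is isomorphic to a product $Y\times[0,1]$ over $Y$. Let $S_j\subset V$ correspond to $Y\times[0,\epsilon/3]$. Then $\mu(S_j)\le\epsilon/3$ and $(D_j)_*(\mu|_{S_j})=\tfrac\epsilon3(D_j)_*(\mu|_V)$. Let $S$ be the union of the three sets $S_j$. Then $\mu(S)\le\epsilon$,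 and $(D_j)_*(\mu|_{S_j})\le(D_j)_*(\mu|_S)\le(D_j)_*(\mu|_V)$ gives the claim.

**Step 3: the perturbation $T$.** Let $\mu_S$ be the normalized restriction of $\mu$ to $S$, and let $\rho,\rho_+$ be the laws of $D|_S$ and $D_+|_S$ under $\mu_S$. We construct $T\in\mathrm{Aut}(S,\mu_S)$ such that $D\circ T$ is independent of $D_+|_S$. By Rokhlin's theorem, and since $([0,1],\lambda)\cong([0,1]^2,\lambda^2)$, we may identify $(S,\mu_S)$ with $(Y\times[0,1]^2,\rho_+\times\lambda^2)$ in such a way that $D_+|_S$ is the projection to $Y$. Let $q:[0,1]\to Y$ be a Borel map with law $\rho$, and put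
$$p(y,u,v)=q(u).$$
Then $p:S\to Y$ has law $\rho$, is independent of $D_+|_S$, and has nonatomic fiber measures, since each of them has the coordinate $v$ as an independent Lebesgue factor. By Rokhlin's theorem $(S,\mu_S,p)$ and $(S,\mu_S,D|_S)$ are both isomorphic over $Y$ to $(Y\times[0,1],\rho\times\lambda)$. Composing the first isomorphism with the inverse of the second gives $T\in\mathrm{Aut}(S,\mu_S)$ with
$$D\circ T=p\quad\text{a.e. on }S. \tag{4}$$
Extend $T$ by the identity off $S$. Define $b$ by $b(\alpha)=a(\alpha)$ for $\alpha\in A$ and $b(\beta')=Ta(\beta')T^{-1}$ for $\beta'\in B$. As $\Gamma=A*B$, this is an action of $\Gamma$.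

**Step 4: $b$ is close to $a$.** If $x\notin S$ and $a(\beta')x\notin S$, then $b(\beta')x=a(\beta')x$. So $d_u(b(\beta'),a(\beta'))\le2\epsilon$ for all $\beta'\in B$. Every $\gamma\in\Gamma$ is a word in $A\cup B$, so by (1) $d_u(b(\gamma),a(\gamma))$ is at most $2\epsilon$ times the number of letters from $B$ in a word for $\gamma$. This tends to $0$ with $\epsilon$, for each fixed $\gamma$.

**Step 5: $b$ is ergodic.** Let $f$ be the indicator of a $b$-invariant set. Since $b=a$ on $A$, we have $f=h\circ D$ a.e. for some Borel $h:Y\to\{0,1\}$. Invariance under $T\sigma^{\pm1}T^{-1}$ means $f(T\sigma^{\pm1}x)=f(Tx)$ for a.e. $x$. Let $x\in S\subset V$. Then $\sigma x\notin V$ because $V\cap\sigma V=\emptyset$, and $\sigma^{-1}x\notin V$ because otherwise $x\in V\cap\sigma V$. So $\sigma^{\pm1}x\notin S$, and $T$ fixes both points. With (4) we obtain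
$$h(D_+(x))=h(D_-(x))=f(Tx)=h(p(x))\qquad\text{for a.e. }x\in S. \tag{5}$$
Under $\mu_S$ the maps $p$ and $D_+|_S$ are independent, so $h\circ p=h\circ D_+$ is independent of itself and therefore a.e. equal to a constant $c$. By (5), $h\circ D_\pm=c$ a.e. on $S$. Since $p$ and $D|_S$ have the same law $\rho$, also $h\circ D=c$ a.e. on $S$.

It remains to leave $S$. By Step 2, the set $\{h\ne c\}\subset Y$, which is null for $(D_j)_*(\mu|_S)$, is null for $(D_j)_*(\mu|_V)$ too. So $h\circ D=h\circ D_+=h\circ D_-=c$ a.e. on $V$. As $f=h\circ D$, this says $f(x)=f(\sigma x)=f(\sigma^{-1}x)=c$ for a.e. $x\in V$, that is, $f=c$ a.e. on $V\cup\sigma V\cup\sigma^{-1}V=X$. $\blacksquare$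

## 8. Amenable groups by finite towers, and (T)-by-amenable groups

In the *weak topology* on $A(\Gamma,X,\mu)$, $c_k\to a$ iff $\mu(c_k(\gamma)E\triangle a(\gamma)E)\to0$ for all $\gamma\in\Gamma$ and all measurable $E$. It is weaker than the uniform topology, since $\mu(SE\triangle TE)\le2d_u(S,T)$. The difference is real. Let $S_n$ exchange the two halves of every interval $[j2^{-n},(j+1)2^{-n})\subset[0,1)$. Then $S_nE=E$ if $E$ is a union of dyadic intervals of length $2^{-m}$ and $n\ge m$. Hence $\mu(S_nE\triangle E)\to0$ for all measurable $E$, although $d_u(S_n,\mathrm{id})=1$.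

We use two published results.

- Glasner–Weiss (*GAFA* 7 (1997)); see Kechris, *Global Aspects of Ergodic Group Actions* (AMS, 2010), §12: if $\Gamma$ lacks (T), the ergodic actions are dense in $A(\Gamma,X,\mu)$ in the weak topology.
- Ornstein–Weiss (*Bull. AMS* 2 (1980)): orbit relations of amenable groups are hyperfinite a.e. That is, off a null set they are increasing unions of Borel equivalence relations $E_n$ with finite classes.

A standard picture of the second notion: on $\{0,1\}^{\mathbb N}$ let $x\,E_n\,y$ if $x_i=y_i$ for all $i>n$. The classes of $E_n$ have $2^n$ points, and the union is the relation of eventual equality.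

The first result holds for every group without (T), including $\mathrm{SL}_3(\mathbb Z)\times\mathbb Z$, where by Theorem 1 it cannot be improved to uniform density near every free action. For amenable groups the second result makes this improvement possible: the finite classes turn closeness of finitely many *sets* into equality at most *points*, after a conjugation.

**Theorem 4.** If $\Gamma$ is infinite amenable, every free action of $\Gamma$ is a uniform limit of ergodic actions.

*Proof.* Let $a$ be free, $F\subset\Gamma$ finite and $\epsilon>0$. We look for an ergodic $b$ with $d_u(b(\gamma),a(\gamma))<3\epsilon$ for all $\gamma\in F$.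

**Step 1: cut $X$ into finite towers.** Write the orbit relation of $a$ as $\bigcup_nE_n$ with $E_n$ increasing finite Borel equivalence relations, after discarding a null set. For each $x$, the finitely many points $a(\gamma)x$, $\gamma\in F$, are $E_n$-equivalent to $x$ once $n$ is large. So we can fix $n$ with
$$\mu\{x:a(\gamma)x\,E_n\,x\ \text{ for all }\gamma\in F\}>1-\epsilon .$$
Let $Z$ be a Borel transversal of $E_n$ (take the least point of each finite class for a Borel linear order on $X$). For finite $T\subset\Gamma$ let
$$Z_T=\big\{x\in Z:\ \{t\in\Gamma:a(t)x\,E_n\,x\}=T\big\}.$$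
Every $z\in X$ is $E_n$-equivalent to exactly one $x\in Z$, and by freeness $z=a(t)x$ for exactly one $t$. The set $\{t:a(t)x\,E_n\,x\}$ is finite, again by freeness. So the sets $a(t)Z_T$, with $T$ finite and $t\in T$, partition $X$. Write $a(T)Z_T=\bigcup_{t\in T}a(t)Z_T$, and choose a finite collection $\mathcal T$ with $\mu\big(\bigcup_{T\in\mathcal T}a(T)Z_T\big)>1-\epsilon$.

**Step 2: an ergodic action that almost respects the towers.** Choose $\eta>0$ with $\eta\sum_{T\in\mathcal T}|T|^2<\epsilon$. An infinite amenable group lacks (T), so by Glasner–Weiss there is an ergodic action $c$ with $\mu(c(t)Z_T\triangle a(t)Z_T)<\eta$ for all $t\in T\in\mathcal T$.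

**Step 3: conjugate $c$ so that it agrees with $a$ inside the towers.** For $T\in\mathcal T$ let
$$Z_T'=\{x\in Z_T:\ c(t)x\in a(t)Z_T\ \text{ for all }t\in T\}.$$
For each $t$ the points $x\in Z_T$ with $c(t)x\notin a(t)Z_T$ have measure less than $\eta$, so $\mu(Z_T\setminus Z_T')\le|T|\eta$. The sets $c(t)Z_T'\subset a(t)Z_T$, for $t\in T\in\mathcal T$, are pairwise disjoint, and so are the sets $a(t)Z_T'$. Therefore
$$\theta(c(t)x)=a(t)x\qquad(x\in Z_T',\ t\in T\in\mathcal T)$$
defines a measure-preserving bijection between two sets of equal measure. Their complements have equal measure and, if this is positive, are isomorphic as nonatomic standard spaces. So $\theta$ extends to an element of $\mathrm{Aut}(X,\mu)$. Let $b=\theta c\theta^{-1}$, which is ergodic because $c$ is.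

**Step 4: count the points where $b(\gamma)$ and $a(\gamma)$ differ.** Let $\gamma\in F$. If $z=a(t)x$ with $x\in Z_T'$, $T\in\mathcal T$ and both $t,\gamma t\in T$, then $\theta^{-1}z=c(t)x$ and
$$b(\gamma)z=\theta c(\gamma)c(t)x=\theta c(\gamma t)x=a(\gamma t)x=a(\gamma)z .$$
The remaining points $z$ are of two kinds. Those outside $\bigcup_{T\in\mathcal T}a(T)Z_T'$ have measure at most $\epsilon+\sum_{T\in\mathcal T}|T|\cdot|T|\eta<2\epsilon$. The others have $z=a(t)x$ as above with $\gamma t\notin T$. Then $a(\gamma)z=a(\gamma t)x$ is not $E_n$-equivalent to $x$, hence not to $z$, and by the choice of $n$ such $z$ form a set of measure less than $\epsilon$. Altogether $d_u(b(\gamma),a(\gamma))<3\epsilon$. $\blacksquare$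

In particular the two-circle map $T$ of Section 1, for a fixed $\varepsilon$, is a uniform limit of ergodic automorphisms, since $\mathbb Z$ is amenable.

**Corollary 5.** Let $N\lhd\Gamma$ have (T) with $\Gamma/N$ infinite amenable (so $\Gamma$ lacks (T)). Every free action of $\Gamma$ is a uniform limit of ergodic actions if and only if $N$ is finite.

*Proof.* The infinite amenable quotient $\Gamma/N$ lacks (T), so $\Gamma$ does. If $N$ is infinite, then $(\Gamma,N)$ has relative (T) and $Q_N=\Gamma$ by normality, so Theorem 2 gives a free action that is not a uniform limit of ergodic ones. If $N$ is finite, then $\Gamma$ is an extension of a finite group by an infinite amenable one, hence infinite amenable, and Theorem 4 applies. $\blacksquare$
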